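\title{Reptile trapezoids whose angles are irrational multiples of $\pi$}

\begin{abstract}
A plane figure is a reptile if it can be dissected into $n\ge2$ congruent pieces similar to itself. We disprove the conjecture that the base angles of a reptile trapezoid are rational multiples of $\pi$. The isosceles trapezoid with legs $1,1$ and bases $\frac16,\frac12$ can be dissected into $81$ such pieces, and its base angle $\arccos\frac16$ is an irrational multiple of $\pi$. More generally, the trapezoid with bases $\frac12,\frac32$ and legs $c,\ell$ is a reptile whenever $c$ is an odd positive integer, $\ell$ is a positive fraction with odd numerator and $|c-\ell|<1$, and both base angles are irrational multiples of $\pi$ unless $c=\ell=1$. The proof reduces the dissection to a tiling of two staircase regions by rectangles, a problem in which only side lengths appear.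
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{dissection} of a plane figure is a decomposition into finitely many pieces with disjoint interiors. A figure is \emph{rep-$n$} if it has a dissection into $n$ pieces that are congruent to each other and similar to the figure, and it is a \emph{reptile} if it is rep-$n$ for some $n\ge2$. Congruence allows reflections. We call a figure congruent to $T$ a \emph{copy} of $T$. By comparing areas, $T$ is rep-$k^2$ exactly when the enlarged figure $kT$ can be dissected into copies of $T$.

Every triangle and every parallelogram is rep-$4$: join the midpoints of the sides of the triangle, or of opposite sides of the parallelogram. These dissections use only translations and half-turns, so they survive every affine map and place no condition on the angles. Trapezoids behave differently. Throughout, a \emph{trapezoid} is a convex quadrilateral with exactly one pair of parallel sides, the \emph{bases}; the other two sides are the \emph{legs}. A \emph{unit trapezoid} is a trapezoid scaled so that one leg has length $1$. Let $\theta(T)$ and $\psi(T)$ be the interior angles of $T$ at the two ends of the longer base, with $\psi(T)=\pi/2$ if $T$ is a right trapezoid.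 The other two angles are $\pi-\theta(T)$ and $\pi-\psi(T)$. The following conjecture is posed in \cite{Heo}.

\begin{quote}
\textbf{Conjecture.} \emph{If a unit trapezoid $T$ is a reptile, then both $\theta(T)/\pi$ and $\psi(T)/\pi$ are rational.}
\end{quote}

There are good reasons to guess this. In a rep-$n$ dissection of a trapezoid the pieces cannot all have their bases parallel to those of the whole (Proposition~\ref{prop:turn}), so some piece is turned, and its angles must fit against those of its neighbors. The angles that meet at a vertex add up to $\pi$, to $2\pi$, or to an angle of the whole. Each vertex thus gives a relation $x\theta+y\psi=z\pi$ with integers $x,y,z$, and two relations with independent pairs $(x,y)$ make both $\theta/\pi$ and $\psi/\pi$ rational. For an isosceles trapezoid one relation with $x+y\ne0$ is enough. The simplest example follows this pattern. Let $H$ be half of a regular hexagon, with bases $1,2$ and legs $1,1$. The trapezoid $2H$ has three sides of length $2$; lay a copy of $H$ with its longer base along each of them, and what remains is a fourth copy standing on the middle of the base of length $4$. At an upper corner of $2H$ two acute angles fill an obtuse one, so $2\theta=\pi-\theta$,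 and the dissection itself forces $\theta=\pi/3$.

Nevertheless the conjecture is false.

\begin{theorem}\label{thm:counter}
The unit trapezoid $T_0$ with legs $1,1$ and bases $\frac16,\frac12$ is rep-$81$, and $\theta(T_0)=\psi(T_0)=\arccos\frac16$ is not a rational multiple of $\pi$.
\end{theorem}

Since $\theta(T_0)/\pi$ is irrational, every vertex relation in this dissection is trivial: away from the four corners of the whole, acute and obtuse angles meet in equal numbers.

The example belongs to a family. For $c\ge1$ and $\ell>0$ with $|c-\ell|<1$, let $T(c,\ell)$ be the trapezoid with bases $\frac12,\frac32$ and legs $c,\ell$, with $\theta$ adjacent to the leg $c$ and $\psi$ adjacent to the leg $\ell$. Section~\ref{sec:rows} shows that it exists and is unique up to congruence. Angles and the property of being rep-$n$ do not depend on scale, so $T(c,\ell)$ stands for the unit trapezoid $\frac1c\,T(c,\ell)$; for instance $T(3,3)=3T_0$.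

\begin{theorem}\label{thm:family}
Let $c$ be an odd positive integer, let $\ell=P/n$ with $P,n$ positive integers, $P$ odd and $|c-\ell|<1$, and let $T=T(c,\ell)$.
\begin{itemize}
\item[(a)] $T$ is rep-$k^2$ for every $k=4nt+1$ with $t$ an integer, $t\ge\frac{3c-1}2$. In particular $T$ is a reptile.
\item[(b)] If $\ell=c$, then $T$ is rep-$k^2$ for every $k\equiv1\pmod 8$ with $k\ge4c-3$.
\item[(c)] Unless $c=\ell=1$ (when $\theta(T)=\psi(T)=\pi/3$), both $\theta(T)/\pi$ and $\psi(T)/\pi$ are irrational.
\end{itemize}
Consequently, for each fixed odd $c$ there are infinitely many pairwise non-similar reptile trapezoids $T(c,\ell)$ with both $\theta/\pi$ and $\psi/\pi$ irrational, and the angles $\theta$ that occur are dense in $(0,\pi)$.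
\end{theorem}

By (c), no trapezoid of the family has a right angle. We make no claim about the conjecture restricted to right trapezoids.

The idea is to turn pieces in pairs. Two copies of $T$ form a parallelogram, and a parallelogram can be reflected so that the directions of its sides are exchanged without creating any new direction. Section~\ref{sec:rows} uses this to reduce the dissection of $kT$ to a tiling problem for rectangles that involves only lengths. That problem can be solved for suitable rational lengths (Sections~\ref{sec:equal} and~\ref{sec:unequal}). Rational lengths give rational cosines, and an angle with rational cosine is rarely a rational multiple of $\pi$ (Section~\ref{sec:angles}).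

\section{Rows and bricks}\label{sec:rows}

Let $T$ be a trapezoid with bases $a<b$ and legs $c,\ell$, and put
\[
s=a+b,\qquad d=b-a .
\]
Place $T$ with its longer base at the bottom, with vertices
\[
O,\qquad be,\qquad cu+ae,\qquad cu,
\]
where $e$ is the horizontal unit vector and $u$ is the unit vector along the left leg. The right leg runs from $be$ to $cu+ae$, so it is the vector
\[
cu-de=\ell w
\]
for a unit vector $w$. The triangle with vertices $O$, $de$, $cu$ therefore has sides $d,c,\ell$, its angles at $O$ and at $de$ are $\theta$ and $\psi$, and $T$ is this triangle with a parallelogram of width $a$ attached along the side $\ell$. Hence a trapezoid with given $a,b,c,\ell$ exists exactly when $d,c,\ell$ are the sides of a nondegenerate triangle, and it is then unique up to congruence. For $T(c,\ell)$ we have $d=1$, and the triangle inequalities $|c-\ell|<1<c+\ell$ hold because $c\ge1$ and $\ell>0$. One of $\theta,\psi$ may be obtuse; nothing below depends on this.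

We first show that affine-invariant dissections, like those of triangles and parallelograms, are not available.

\begin{proposition}\label{prop:turn}
Let $\lambda>1$. In every dissection of $\lambda T$ into copies of $T$, some copy has bases that are not parallel to the bases of $\lambda T$.
\end{proposition}

\begin{proof}
Suppose that all bases are horizontal, and let $h$ be the height of $T$. There are finitely many pieces, so at all sufficiently small heights $y>0$ the cross-section of $\lambda T$ meets only pieces that stand on the bottom side. The total width of these pieces and the width of $\lambda T$ are affine functions of $y$ on $[0,h]$ that agree for small $y$. They agree on $[0,h]$, so these pieces fill the row $0\le y\le h$. A piece with its longer base at the bottom has width of slope $-d/h$, as does $\lambda T$, and an inverted piece has width of slope $d/h$. So there are $m+1$ pieces of the first kind and $m$ of the second for some $m\ge0$, and the bottom side of the row has length $(m+1)b+ma=b+ms$. Since $\lambda>1$, a trapezoid remains above the row, and the same argument shows that its bottom side has length $b+m's$ for some integer $m'\ge0$. The two lengths differ by $d$, so $d$ is an integer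 multiple of $s$. This contradicts $0<d<s$.
\end{proof}

The obstruction is arithmetic: consecutive rows shrink by $d$, while unturned pairs of pieces change a row only by multiples of $s$. We need blocks of other widths whose sides still follow the directions $e,u,w$. For vectors $f,g$ let $\langle f,g\rangle$ denote the parallelogram spanned by $f$ and $g$, up to translation.

\begin{lemma}\label{lem:bricks}
Each of the parallelograms $\langle se,cu\rangle$, $\langle ce,su\rangle$, $\langle se,\ell w\rangle$, $\langle\ell e,sw\rangle$ can be dissected into two copies of $T$.
\end{lemma}

\begin{proof}
The half-turn about the midpoint of the right leg is $X\mapsto se+cu-X$. It sends the vertices of $T$ to $se+cu$, $ae+cu$, $be$, $se$. The image and $T$ share the right leg and together fill the parallelogram with vertices $O$, $se$, $se+cu$, $cu$, which is $\langle se,cu\rangle$.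

The half-turn about the midpoint of the left leg is $X\mapsto cu-X$. It sends the vertices of $T$ to $cu$, $cu-be$, $-ae$, $O$. The image and $T$ share the left leg and together fill the parallelogram with vertices $-ae$, $be$, $cu+ae$, $cu-be$, which is $\langle se,\ell w\rangle$.

The reflection in the line spanned by $e+u$ exchanges the unit vectors $e$ and $u$, so it carries $\langle se,cu\rangle$ to $\langle ce,su\rangle$. The reflection in the line spanned by $e+w$ exchanges $e$ and $w$, so it carries $\langle se,\ell w\rangle$ to $\langle\ell e,sw\rangle$.
\end{proof}

We call these four parallelograms \emph{bricks}. The bricks $\langle se,cu\rangle$ and $\langle se,\ell w\rangle$ are \emph{level}: their tiles have horizontal bases, and they have the height of $T$. The bricks $\langle ce,su\rangle$ and $\langle\ell e,sw\rangle$ are \emph{turned}: their tiles have bases parallel to a leg of $T$, and their widths are $c$ and $\ell$. Turned bricks are the one place where we use that congruence allows reflections; for an isosceles trapezoid, which is its own mirror image, the convention does not matter.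

\begin{example}\label{ex:nine}
The trapezoid $T=T(1,1)$ is rep-$9$. Here $s=2$, $d=1$ and $c=\ell=1$. Cut $3T$ into three rows of the height of $T$; their bottom sides have lengths $\frac92,\frac72,\frac52$. Put a translate of $T$ in each row. To its left there remains a parallelogram with sides parallel to $e$ and $u$, to its right one with sides parallel to $e$ and $w$, and the total widths of the two are $3,2,1$ in the three rows. We may slide the translate along its row, and so split each total as we like. Level bricks have width $2$ and cannot fill the odd totals. Take widths $1,1,0$ on the left and $2,1,1$ on the right. The two left parallelograms of width $1$ stack up to the turned brick $\langle e,2u\rangle$. On the right, the bottom row holds the level brick $\langle2e,w\rangle$, and the other two rows stack up to the turned brick $\langle e,2w\rangle$. Three bricks and three single tiles make nine tiles (Figure~\ref{fig:nine}).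
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x={(1.6cm,0cm)},y={(0.8cm,1.386cm)}]
\fill[gray!35] (1,0)--(2.5,0)--(1.5,1)--(1,1)--cycle;
\fill[gray!35] (1,1)--(2.5,1)--(1.5,2)--(1,2)--cycle;
\fill[gray!35] (0,2)--(1.5,2)--(0.5,3)--(0,3)--cycle;
\draw[thick] (0,0)--(4.5,0)--(1.5,3)--(0,3)--cycle;
\draw[thick] (1,0)--(1,2) (0,2)--(1.5,2) (1,1)--(3.5,1)
  (2.5,0)--(1.5,1) (2.5,1)--(0.5,3);
\draw[dashed] (0,1.5)--(1,0.5) (3,0)--(3,1) (2,1.5)--(2,2.5);
\end{tikzpicture}
\caption{The trapezoid with bases $\frac12,\frac32$ and legs $1,1$, enlarged three times and dissected into nine copies. Each row contains one shaded translate. The rest consists of three parallelograms, each cut by a dashed line into two copies.}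
\label{fig:nine}
\end{figure}

To do this in general, we straighten the left and right regions separately by affine maps. For a sequence $q=(q_0,\dots,q_{k-1})$ of nonnegative numbers and $\lambda>0$, let
\[
D(q;\lambda)=\bigcup_{i=0}^{k-1}\,[0,q_i]\times[i\lambda,(i+1)\lambda]\subset\mathbb R^2 ,
\]
where terms with $q_i=0$ are omitted. The $i$th term is \emph{row $i$}. An \emph{$x\times y$ rectangle} is an axis-parallel rectangle of width $x$ and height $y$.

\begin{lemma}\label{lem:rows}
Let $k\ge1$, and let $p_i,r_i\ge0$ for $0\le i\le k-1$ satisfy
\begin{equation}\label{eq:split}
p_i+r_i=(k-1)b-id .
\end{equation}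
Suppose that $D(p;c)$ can be tiled by $s\times c$ and $c\times s$ rectangles and that $D(r;\ell)$ can be tiled by $s\times\ell$ and $\ell\times s$ rectangles. Then $T$ is rep-$k^2$.
\end{lemma}

\begin{proof}
The trapezoid $kT$ has vertices $O$, $kbe$, $kcu+kae$, $kcu$. Cut it by horizontal lines into $k$ rows of the height of $T$, numbered $0,\dots,k-1$ from the bottom. Row $i$ has lower left corner $icu$ and left side $cu$. It has lower right corner $kbe+i\ell w=icu+(kb-id)e$ and right side $\ell w$. By \eqref{eq:split} its bottom side has length $kb-id=p_i+b+r_i$, and its top side, shorter by $d$, has length $p_i+a+r_i$. Hence row $i$ is dissected into the parallelogram $A_i=\langle p_ie,cu\rangle$ with lower left corner $icu$, the translate of $T$ by $icu+p_ie$, and the parallelogram $B_i=\langle r_ie,\ell w\rangle$ with lower right corner $kbe+i\ell w$.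

The linear map $(x,y)\mapsto xe+yu$ carries row $i$ of $D(p;c)$ onto $A_i$, and it carries $s\times c$ and $c\times s$ rectangles onto translates of $\langle se,cu\rangle$ and $\langle ce,su\rangle$. The affine map $(x,y)\mapsto kbe-xe+yw$ carries row $i$ of $D(r;\ell)$ onto $B_i$, and it carries $s\times\ell$ and $\ell\times s$ rectangles onto translates of $\langle se,\ell w\rangle$ and $\langle\ell e,sw\rangle$. So $\bigcup A_i$ and $\bigcup B_i$ are tiled by bricks, and by Lemma~\ref{lem:bricks} the trapezoid $kT$ is dissected into copies of $T$.
\end{proof}

We transfer the words \emph{level} and \emph{turned} to the rectangles: in $D(p;c)$ the $s\times c$ rectangles are level and the $c\times s$ rectangles are turned, and likewise in $D(r;\ell)$ with $\ell$ in place of $c$. The hypotheses of Lemma~\ref{lem:rows} mention only the lengths $a,b,c,\ell$.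

\section{The angles of $T(c,\ell)$}\label{sec:angles}

Recall that an \emph{algebraic integer} is a complex root of a monic polynomial with integer coefficients. We use two textbook facts: sums of algebraic integers are algebraic integers, and a rational algebraic integer is an integer (the rational root theorem).

\begin{lemma}\label{lem:cos}
If $\alpha/\pi$ and $2\cos\alpha$ are both rational, then $2\cos\alpha$ is an integer.
\end{lemma}

\begin{proof}
If $\alpha=\pi j/m$ with integers $j$ and $m\ge1$, then $e^{i\alpha}$ and $e^{-i\alpha}$ are roots of $z^{2m}-1$. So $2\cos\alpha=e^{i\alpha}+e^{-i\alpha}$ is an algebraic integer, and it is rational.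
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:family}(c)]
The law of cosines in the triangle with sides $1,c,\ell$ gives
\begin{equation}\label{eq:cos}
2\cos\theta=\frac{1+c^2-\ell^2}{c},\qquad 2\cos\psi=\frac{1+\ell^2-c^2}{\ell},
\end{equation}
and both numbers are rational. Suppose that $\theta/\pi$ or $\psi/\pi$ is rational. We show first that $\ell$ is an integer. If $\theta/\pi$ is rational, then $\varepsilon=2\cos\theta$ is an integer by Lemma~\ref{lem:cos}, and $\ell$ is a root of $z^2-(c^2-\varepsilon c+1)$. If $\psi/\pi$ is rational, then $\varepsilon=2\cos\psi$ is an integer, and $\ell$ is a root of $z^2-\varepsilon z+1-c^2$. Since $c$ is an integer, $\ell$ is in either case a rational algebraic integer, hence an integer. Now $|c-\ell|<1$ forces $\ell=c$, and \eqref{eq:cos} gives $\varepsilon=1/c$. This is an integer only for $c=1$. For $c=\ell=1$ the triangle is equilateral and $\theta=\psi=\pi/3$.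
\end{proof}

The proof uses only that $c$ is an integer and $\ell$ is rational; the parity hypotheses enter in the dissections.

\section{Equal legs}\label{sec:equal}

From now on the bases are $\frac12$ and $\frac32$, so $s=2$ and $d=1$, and $k$ is odd. Condition \eqref{eq:split} reads
\begin{equation}\label{eq:S}
p_i+r_i=S_i,\qquad S_i=\frac{3(k-1)}2-i ,
\end{equation}
and the $S_i$ are consecutive integers. Level rectangles have width $2$, so the tiling problem becomes a question of parity. For a positive integer $c$ and a region with rows of height $c$ we have two tools.
\begin{itemize}
\item[(L)] A part of one row of even width $v$ is tiled by $v/2$ level rectangles $2\times c$.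
\item[(T)] A \emph{column}, by which we mean a rectangle of width $c$ spanning an even number $2m$ of consecutive rows, has height $2mc$ and is a stack of $mc$ turned rectangles $c\times2$.
\end{itemize}
When $c$ is odd, removing a column changes the parity of the width of every row it crosses. The difficulty is that the parity of $S_i$ alternates from row to row, whereas a column acts on consecutive rows alike. With equal legs both regions have the same tools, and the splitting \eqref{eq:S} can be chosen so that in each region the odd rows are adjacent.

\begin{lemma}\label{lem:pairs}
Let $c$ be an odd positive integer and let $q_0,\dots,q_{k-1}$ be nonnegative integers. Suppose that the indices $i$ with $q_i$ odd can be grouped into disjoint pairs $\{i,i+1\}$ with $q_i=q_{i+1}\ge c$. Then $D(q;c)$ can be tiled by $2\times c$ and $c\times2$ rectangles.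
\end{lemma}

\begin{proof}
Rows of even width are tiled by (L). From a pair of rows of odd width $v\ge c$ remove a column spanning both rows and tile it by (T). In each of the two rows a part of width $v-c\ge0$ remains; this width is even because $v$ and $c$ are odd, and (L) applies.
\end{proof}

Example~\ref{ex:nine} is the case $c=1$, $k=3$. The next odd value $c=3$ has an irrational angle, and the only change is that the odd rows must have width at least $3$, which calls for a larger $k$.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
We work with $T=3T_0=T(3,3)$. By \eqref{eq:cos}, $2\cos\theta=2\cos\psi=\frac13$, which is rational and not an integer. So $\theta=\psi=\arccos\frac16$, and $\theta/\pi$ is irrational by Lemma~\ref{lem:cos}.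

Take $k=9$, so that $S_i=12-i$, and split as follows.
\begin{center}
\begin{tabular}{c|ccccccccc}
$i$ & 0&1&2&3&4&5&6&7&8\\ \hline
$p_i$ & 6&5&5&4&4&3&3&2&2\\
$r_i$ & 6&6&5&5&4&4&3&3&2\\ \hline
$S_i$ & 12&11&10&9&8&7&6&5&4
\end{tabular}
\end{center}
The odd entries of $p$ lie in the pairs of rows $\{1,2\}$ and $\{5,6\}$, those of $r$ in $\{2,3\}$ and $\{6,7\}$, and the widths are $5$ and $3$, both at least $c=3$. By Lemma~\ref{lem:pairs}, $D(p;3)$ and $D(r;3)$ are tiled by $2\times3$ and $3\times2$ rectangles, and $T$ is rep-$81$ by Lemma~\ref{lem:rows}.
\end{proof}

As a check on the count, $\sum p_i=34$ and $\sum r_i=38$, so the two regions hold $3\cdot34/6=17$ and $3\cdot38/6=19$ bricks, and $2(17+19)+9=81$.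

The table splits each $S_i$ as evenly as possible. The same rule proves part (b).

\begin{proof}[Proof of Theorem~\ref{thm:family}(b)]
An integer $k\equiv1\pmod8$ with $k\ge4c-3$ has the form $k=4t+1$ with $t$ even and $t\ge c-1$. Then $S_i=6t-i$ runs from $6t$ down to $2t$. Put $p_i=\lfloor S_i/2\rfloor$ and $r_i=\lceil S_i/2\rceil$, so that $p_i+r_i=S_i$ and
\begin{align*}
p&=(3t,\ 3t-1,3t-1,\ \dots,\ t+1,t+1,\ t,t),\\
r&=(3t,3t,\ 3t-1,3t-1,\ \dots,\ t+1,t+1,\ t).
\end{align*}
In each sequence every value occurs twice, in consecutive rows, except the value $3t$ in $p$ and the value $t$ in $r$. These two are even because $t$ is even. For the same reason every odd value is at least $t+1\ge c$. Lemma~\ref{lem:pairs} applies to both sequences, and Lemma~\ref{lem:rows} gives the claim.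
\end{proof}

The table above is the case $c=3$, $t=2$. The conditions on $k$ in (b) are sufficient for the even splitting to work but not necessary: Example~\ref{ex:nine} is the even splitting of $3,2,1$.

\begin{remark}\label{rem:even}
Some parity hypothesis on the legs is needed for this method. If $c$ and $\ell$ are both even integers, then every level or turned rectangle has even width. A horizontal line through a row that contains no edge of the tiling shows that all $p_i$ and $r_i$ are even integers, which is impossible for $k\ge2$ because $S_0-S_1=1$. This limits Lemma~\ref{lem:rows} only; it does not decide whether such a trapezoid is a reptile.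
\end{remark}

\section{Unequal legs: nested columns}\label{sec:unequal}

Let $\ell=P/n$. A turned rectangle on the right now has width $\ell$, which need not be an integer, and the right region can no longer take an equal share of the work. It can still do one thing. A rectangle of width $P=n\ell$ spanning $2n$ rows has height $2n\ell=2P$, so it consists of $n$ stacks of $P$ turned rectangles $\ell\times2$. Since $P$ is odd, placing such a rectangle on the right reverses the parity of $2n$ consecutive rows on the left. Do this for the first half of a block of $4n$ rows that starts with an even $S_i$. The parities of the left widths in the block become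
\[
\text{odd, even, \dots, odd, even}\ \ \big|\ \ \text{even, odd, \dots, even, odd},
\]
a pattern symmetric about the middle of the block. It is the parity pattern of the sequence $1,2,\dots,2n,2n,\dots,2,1$, which counts how many of $2n$ nested columns, all centered at the middle of the block, cross each row. Each such column spans an even number of rows, so (T) applies to it.

\begin{example}\label{ex:half}
Let $c=1$ and $\ell=\frac12$, so $P=1$, $n=2$, and by \eqref{eq:cos} $\cos\theta=\frac78$ and $\cos\psi=\frac14$. Take $t=1$ and $k=9$, so that $S_i=12-i$. Rows $0,\dots,7$ form one block. Put
\[
r=(1,1,1,1,0,0,0,0,0),\qquad p=(11,10,9,8,8,7,6,5,4).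
\]
Then $D(r;\frac12)$ is a $1\times2$ rectangle, the union of two $\frac12\times2$ rectangles. In $D(p;1)$ four nested columns cover the widths $1,2,3,4,4,3,2,1,0$ and leave the even widths $10,8,6,4,4,4,4,4,4$ (Figure~\ref{fig:nested}). So the non-isosceles trapezoid $T(1,\frac12)$ is rep-$81$.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.5]
\foreach \q/\k in {0/3,1/2,2/1,3/0}
  \foreach \y in {0,...,\k}
    \draw[fill=gray!35] (\q,{\q+2*\y}) rectangle ++(1,2);
\foreach \v/\m/\k in {0/1/4,1/2/3,2/3/2,3/4/1,4/4/1,5/3/1,6/2/1,7/1/1,8/0/1}
  \foreach \x in {0,...,\k}
    \draw ({\m+2*\x},\v) rectangle ++(2,1);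
\draw[fill=gray!35] (14,0) rectangle (14.5,2) (14.5,0) rectangle (15,2);
\node at (5.5,-0.9) {$D(p;1)$};
\node at (14.5,-0.9) {$D(r;\frac12)$};
\end{tikzpicture}
\caption{The two straightened regions for the trapezoid with bases $\frac12,\frac32$ and legs $1,\frac12$, with $k=9$. On the left, four nested columns of $1\times2$ rectangles (shaded) leave an even width in every row, which is filled by $2\times1$ rectangles. On the right, four rows of height $\frac12$ and width $1$ are filled by two $\frac12\times2$ rectangles.}
\label{fig:nested}
\end{figure}

In general the nested columns occupy width up to $2nc$, and the lower bound on $t$ makes the rows wide enough to hold them.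

\begin{proof}[Proof of Theorem~\ref{thm:family}(a)]
Let $k=4nt+1$, so $S_i=6nt-i$ for $0\le i\le4nt$. Divide the rows $i<4nt$ into $t$ blocks of $4n$ rows by writing $i=4nj+v$ with $0\le j<t$ and $0\le v<4n$. Put
\[
(p_i,r_i)=\begin{cases}(S_i-P,\;P)&\text{if }0\le v<2n,\\ (S_i,\;0)&\text{if }2n\le v<4n,\end{cases}
\qquad (p_{4nt},r_{4nt})=(2nt,0).
\]
Then \eqref{eq:S} holds for all $i$. The region $D(r;\ell)$ consists of $t$ rectangles of width $P$ spanning $2n$ rows, one in each block, and each is tiled by $\ell\times2$ rectangles as explained at the start of this section. It remains to tile $D(p;c)$. Its last row has even width $2nt$ and is tiled by (L).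

Fix a block $j$, and for $0\le v<4n$ put
\[
\mu_v=\min(v,\,4n-1-v)+1=\begin{cases}v+1&\text{if }0\le v<2n,\\ 4n-v&\text{if }2n\le v<4n,\end{cases}
\]
so that $1\le\mu_v\le2n$. We claim that for every row $i=4nj+v$ of the block
\begin{equation}\label{eq:claim}
p_i-c\mu_v\ \text{ is even and nonnegative.}
\end{equation}

\emph{Parity.} All congruences are modulo $2$. We have $S_i=6nt-4nj-v\equiv v$, and $c\mu_v\equiv\mu_v$ because $c$ is odd. If $v<2n$, then $p_i=S_i-P\equiv v+1=\mu_v$ because $P$ is odd. If $v\ge2n$, then $p_i=S_i\equiv v\equiv4n-v=\mu_v$.

\emph{Size for $v<2n$.} Here $i\le4n(t-1)+2n-1=4nt-2n-1$, so $S_i\ge2nt+2n+1$. From $\ell<c+1$ we get $P<n(c+1)$, hence $P\le n(c+1)-1$. Using $2t\ge3c-1$,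
\[
p_i\ge 2nt+n-nc+2\ge n(3c-1)+n-nc+2=2nc+2>c\mu_v .
\]

\emph{Size for $v\ge2n$.} Since $j\le t-1$, we have $p_i=6nt-4nj-v\ge2nt+4n-v=2nt+\mu_v$. Also $t\ge\frac{3c-1}2\ge c-1$ and $2n\ge\mu_v$, so $2nt\ge(c-1)\mu_v$. Hence $p_i\ge c\mu_v$, and \eqref{eq:claim} is proved. In particular all $p_i$ are positive.

For $q=0,\dots,2n-1$ let $C_q$ be the column with $x\in[qc,(q+1)c]$ spanning the rows $v=q,\dots,4n-1-q$ of the block. It spans $2(2n-q)$ rows and is tiled by (T). Row $v$ is crossed by $C_q$ exactly when $q\le v$ and $q\le4n-1-v$, that is, when $q\le\mu_v-1$. So the columns cover exactly the part $x\in[0,c\mu_v]$ of row $v$. By \eqref{eq:claim} this part lies in $D(p;c)$, and the rest of the row has even width and is tiled by (L). Thus $D(p;c)$ is tiled, and Lemma~\ref{lem:rows} shows that $T$ is rep-$k^2$. Since $t\ge1$, we have $k\ge5$, and $T$ is a reptile.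
\end{proof}

For $\ell=c$ part (a) applies with $n=1$, but the even splitting can be more economical: for $c=3$, part (a) begins at $k=17$, while part (b) gives $k=9$.

\begin{proof}[Proof of the last assertion of Theorem~\ref{thm:family}]
Fix an odd $c$. For each $j\ge0$ the fractions $P/2^j$ with $P$ odd have spacing $2^{1-j}$, so the admissible values of $\ell$ are dense in $(c-1,c+1)\subset(0,\infty)$. They remain dense when the single value $\ell=1$ is omitted in the case $c=1$. By (a) and (c), each remaining $T(c,\ell)$ is a reptile with $\theta/\pi$ and $\psi/\pi$ irrational. The function $\ell\mapsto(1+c^2-\ell^2)/(2c)$ is continuous and strictly decreasing on $[c-1,c+1]$, with values $1$ and $-1$ at the endpoints. By \eqref{eq:cos}, $\ell\mapsto\theta$ is therefore a homeomorphism from $(c-1,c+1)$ onto $(0,\pi)$, and it carries a dense set to a dense set. Finally, a similarity from $T(c,\ell)$ to $T(c,\ell')$ maps the longer base to the longer base, so it has ratio $1$, and it maps legs to legs. The unordered pairs of leg lengths $c,\ell$ and $c,\ell'$ then agree, and $\ell=\ell'$.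
\end{proof}

\begin{thebibliography}{1}

\bibitem{Heo}
Jin Heo, \emph{Reptile trapezoids}, arXiv:2404.01411 (2024).

\end{thebibliography}
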